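# Dividing by two: the Laurent phenomenon for quivers with 2-cycles

## 1. The recurrence of $1\rightleftarrows 2$

Take two vertices, one arrow $a\colon 1\to 2$ and one arrow $a'\colon 2\to 1$, and attach variables $x_1,x_2$ to the vertices. To mutate at a vertex, replace its variable by a new one, through the usual exchange relation: old times new equals the product over incoming arrows plus the product over outgoing arrows. We do not cancel the two opposite arrows. Then both products are equal to the other variable, and the relation is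
$$x_kx_k'=2\,x_{\text{other}} .$$
Mutation reverses both arrows, so the quiver has the same shape afterwards. Mutating alternately at $1,2,1,2,1,2$ produces
$$\frac{2x_2}{x_1},\qquad \frac{4}{x_1},\qquad \frac{4}{x_2},\qquad \frac{2x_1}{x_2},\qquad x_1,\qquad x_2 .$$
For instance, the third entry is $2\cdot\frac{4}{x_1}$ divided by $\frac{2x_2}{x_1}$, and the fifth is $2\cdot\frac{2x_1}{x_2}$ divided by $\frac4{x_2}$. Everything is a power of $2$ times a Laurent monomial. The exponents of $2$ satisfy $a''=1+a'-a$, and they run through $0,0,1,2,2,1,0,0,\dots$ with period six. At each step we divide by a power of $2$, and each time there is enough in the numerator to pay for it. So all variables are Laurent polynomials with *integer* coefficients.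

Now attach a third vertex: $1\rightleftarrows2\rightleftarrows3$. Mutating at $2$ gives $x_2'=2x_1x_3/x_2$. The paths $1\to2\to3$ and $3\to2\to1$ produce new arrows $1\to3$ and $3\to1$. Do we keep this new pair of opposite arrows or cancel it? The later exchange relations depend on the answer. The notion of a homotopy on a quiver, recalled next, is a rule that makes the decision. The question is whether, under every such rule, the division by $2$ is always paid for. It is not.

## 2. Homotopies, mutation, seeds

The definitions follow Fang Li, Siyang Liu, Lang Mou, Jie Pan, "Mutations of quivers with 2-cycles", arXiv:2508.15022 (2025).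

Let $Q$ be a finite quiver without loops on the vertices $1,\dots,n$, with oriented $2$-cycles allowed, and let $p_{ij}$ be the number of arrows $i\to j$. A walk may traverse arrows forwards or backwards. Walks are composed left to right: $\alpha\beta$ is first $\alpha$, then $\beta$. The fundamental groupoid $\pi_1(Q)$ has the vertices as objects and the reduced walks from $u$ to $v$ as morphisms $u\to v$. It is free on the arrows, so a groupoid morphism out of it can be prescribed arbitrarily on arrows (compatibly with endpoints).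

**Definition 2.1 (homotopy).** A homotopy $H$ on $Q$ is a normal subgroupoid of $\pi_1(Q)$: a family of subgroups $H_v\subseteq\pi_1(Q,v)$ with $\gamma^{-1}H_u\gamma=H_v$ for every walk $\gamma$ from $u$ to $v$. A $2$-cycle of $Q$ is a closed walk $\alpha\beta$ with arrows $\alpha\colon i\to j$, $\beta\colon j\to i$, $i\ne j$. By normality, whether it lies in $H$ does not depend on the base point. $H$ is reduced if no $2$-cycle of $Q$ lies in $H$.

*Example.* On $1\rightleftarrows2$ the group $\pi_1(Q,1)$ is infinite cyclic, generated by $aa'$. A homotopy is given by $H_1=\langle (aa')^m\rangle$ for some $m\ge0$, with $H_2=a^{-1}H_1a$. It is reduced exactly when $m\neq1$.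

**Definition 2.2 (mutation).** Let $(Q,H)$ be a loop-free quiver with reduced homotopy and $k$ a vertex.

1. Form $\widetilde Q$: replace every arrow $a$ incident to $k$ by a reversed arrow $a^*$, and for every pair of arrows $a\colon i\to k$, $b\colon k\to j$ of $Q$ with $i\ne j$ add a new arrow $[ab]\colon i\to j$. Pairs with $i=j$ produce nothing.
2. Let $\varphi\colon\pi_1(\widetilde Q)\to\pi_1(Q)$ be the groupoid morphism with $a^*\mapsto a^{-1}$, $[ab]\mapsto ab$, fixing all other arrows. Put $\widetilde H=\varphi^{-1}(H)$.
3. Choose a maximal family of pairwise arrow-disjoint $2$-cycles of $\widetilde Q$, each containing at least one new arrow $[ab]$ and lying in $\widetilde H$. Delete all their arrows. Call the result $Q^\dagger$, and put $H^\dagger=\widetilde H\cap\pi_1(Q^\dagger)$.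

Any result $(Q^\dagger,H^\dagger)$ is called a mutation of $(Q,H)$ at $k$.

The result is again loop-free with reduced homotopy. Indeed, a $2$-cycle of $Q^\dagger$ in $H^\dagger$ that contains a new arrow could be added to the family, against maximality. A $2$-cycle without new arrows consists either of two unchanged arrows, and then it is a $2$-cycle of $Q$ and not in $H$, or of two starred arrows. In the second case $\varphi$ sends it to $a^{-1}b^{-1}=(ba)^{-1}$, the inverse of a $2$-cycle of $Q$, again not in $H$.

*Example.* Let $Q_0$ be the quiver with arrows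
$$a\colon1\to2,\quad a'\colon2\to1,\quad c\colon2\to3,\quad c'\colon3\to2 .$$
Mutating at $2$, we reverse all four arrows and add $[ac]\colon1\to3$ and $[c'a']\colon3\to1$. The pairs $(a,a')$ and $(c',c)$ produce nothing. The new arrows form a $2$-cycle with $\varphi([ac][c'a'])=acc'a'$. So the new pair is cancelled if and only if $acc'a'\in H$.

**Seeds and patterns.** A semifield $\mathbb P$ is an abelian multiplicative group with a commutative, associative addition $\oplus$ over which multiplication distributes. Examples are the trivial one $\{1\}$, with $1\oplus1=1$, and the powers $u^e$, $e\in\mathbb Z$, with $u^e\oplus u^f=u^{\min(e,f)}$. Let $\mathbb{ZP}$ be the group ring and $\mathcal F$ a field of rational functions in $n$ variables over $\mathbb{QP}$. The multiplicative group of $\mathbb P$ is torsion-free (Fomin–Zelevinsky, *Cluster algebras I*, §5): if $p^d=1$, then $q=1\oplus p\oplus\dots\oplus p^{d-1}$ satisfies $pq=q$, so $p=1$. Hence any finitely many elements of $\mathbb{ZP}$ lie in the group ring of some $\mathbb Z^r$, a Laurent polynomial ring,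 and $\mathbb{ZP}$ is a domain.

A seed is a triple $(\mathbf x,\mathbf y,(Q,H))$ with $\mathbf x=(x_1,\dots,x_n)$ a free generating set of $\mathcal F$, $\mathbf y\in\mathbb P^n$, and $(Q,H)$ a loop-free quiver with reduced homotopy. A seed mutation at $k$ replaces $(Q,H)$ by a mutation at $k$, keeps $x_i$ for $i\neq k$, and sets, with $p_{ij}$ counted in $Q$ without any cancellation,
$$x_kx_k'=\frac{y_k\prod_i x_i^{p_{ik}}+\prod_j x_j^{p_{kj}}}{y_k\oplus1},\qquad y_k'=y_k^{-1},\qquad y_j'=y_j\,y_k^{p_{kj}}(y_k\oplus1)^{p_{jk}-p_{kj}}\ (j\ne k). \tag{1}$$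
Let $\mathbb T_n$ be the $n$-regular tree with edges labeled $1,\dots,n$. A cluster pattern places the initial seed at a vertex $t_0$, and along each edge labeled $k$ from $t$ to a vertex $t'$ farther from $t_0$ it lets the seed at $t'$ be a seed mutation at $k$ of the seed at $t$, with any admissible choice in step 3. The $x_{i,t}$ are the cluster variables, and the $\mathbb{ZP}$-subalgebra $\mathcal A(Q,H)$ of $\mathcal F$ that they generate is a $2$-cycle-allowed cluster algebra. For $\mathbb P=\{1\}$ and $1\rightleftarrows2$ this is Section 1.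

We say that *the Laurent phenomenon holds* for a cluster pattern if every $x_{i,t}$ lies in $\mathbb{ZP}[x_1^{\pm1},\dots,x_n^{\pm1}]$. The paper of Li, Liu, Mou and Pan proves the following, which we use as a black box.

**Theorem 2.3 (Li, Liu, Mou, Pan).** Suppose $H$ contains the square of every closed walk of $Q$. Then for every cluster pattern as above, $x_{i,t}\in\mathbb Z_{\ge0}\mathbb P[x_1^{\pm1},\dots,x_n^{\pm1}]$ for all $i,t$, and $\mathcal A\subseteq\mathbb{ZP}[x_1^{\pm1},\dots,x_n^{\pm1}]$.

The problem is whether the Laurent phenomenon holds for *every* $(Q,H)$, $\mathbb P$, $\mathbf y$ and every pattern.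

## 3. Failure in rank three, and how sharp it is

The answer is no. Failure occurs already for $n=3$, for the four-arrow quiver $Q_0$, after nine mutations, for every $\mathbb P$ and every $\mathbf y$; and $3$ is the smallest rank in which it can occur.

**Theorem A.** Let $m\ge3$ be an integer or $m=0$. Let $H$ consist of the closed walks of $Q_0$ whose signed number of traversals of $a'$ and $c'$ together is $\equiv0\pmod m$ (is $0$, if $m=0$). Then $H$ is a reduced homotopy. For every semifield $\mathbb P$ and every $\mathbf y$, mutating successively at $2,1,2,3,1,2,1,2,1$ (each step 3 is forced) produces at the last step the cluster variable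
$$x_1^{(9)}=x_3\cdot\frac{y_1y_2^2y_3\oplus1}{y_1y_2^2y_3+1}\ \notin\ \mathbb{ZP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}].$$
For $\mathbb P=\{1\}$ this is $x_3/2$. If $y_1y_2^2y_3\neq1$, it is not even in $\mathbb{QP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}]$.

**Theorem B.** (i) If $n\le2$, the Laurent phenomenon holds for every $(Q,H)$, $\mathbb P$, $\mathbf y$. (ii) For $n=4$ there is an example with $\mathbb P=\{1\}$ in which $x_3/(x_4^2+1)$ is a cluster variable. So Laurentness fails even over $\mathbb Q$ with trivial coefficients.

**Theorem C.** Let $H$ be any reduced homotopy on $Q_0$ and $G=\pi_1(Q_0,2)/H_2$. If $G$ is not cyclic, or $|G|=2$, then the Laurent phenomenon holds for all cluster patterns from $(Q_0,H)$ (all $\mathbb P,\mathbf y$). If $G$ is cyclic with $3\le|G|\le\infty$, then for every $\mathbb P$ and every $\mathbf y$ some cluster pattern violates it. (The case $|G|=1$ is excluded by reducedness.)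

## 4. The homotopy of squares, and rank at most two

The first thing to try is a comparison. The cluster variables see the homotopy only through the numbers $p_{ij}$ along the pattern. So if the pattern of $(Q,H)$ has the same $p_{ij}$ as the pattern of some homotopy covered by Theorem 2.3, we are done. The natural candidate is the following one.

Let $H^{\rm sq}_v$ be the subgroup of $\pi_1(Q,v)$ generated by the squares of closed walks at $v$.

**Lemma 4.1.** $H^{\rm sq}$ is a reduced homotopy on any loop-free $Q$.

*Proof.* Conjugates of squares are squares, so $H^{\rm sq}$ is a homotopy. Fix an arrow. The parity of the number of its traversals does not change under reduction, so it is a homomorphism $\pi_1(Q,v)\to\mathbb Z/2$, and it vanishes on squares, hence on $H^{\rm sq}$. A $2$-cycle $\alpha\beta$ traverses $\alpha$ exactly once, so it is not in $H^{\rm sq}$. $\square$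

*Example.* On $1\rightleftarrows2$ this is the case $m=2$ of the example after Definition 2.1. On $Q_0$, the group $\pi_1(Q_0,2)$ is free on the two $2$-cycles $a'a$ and $cc'$, and dividing a free group of rank $2$ by all squares gives $(\mathbb Z/2)^2$.

**Proof of Theorem B(i).** If $n\le2$ there is no pair $i\to k\to j$ with $i\ne j$. So no new arrow is ever created, step 3 never removes anything, and each mutation just reverses the arrows at $k$. The numbers $p_{ij}$ along the pattern therefore do not depend on the homotopy. By (1), the variables of any pattern from $(Q,H)$ equal those of the pattern from $(Q,H^{\rm sq})$ with the same $\mathbf x,\mathbf y$, and Theorem 2.3 applies. $\blacksquare$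

In rank three, new arrows appear, and whether they are cancelled depends on $H$. To see how far the comparison goes, we need a practical way to compute mutations.

## 5. Weights and differences

The aim of this section is to replace the groupoid by group elements written on the arrows.

Let $G$ be a group. A *weight* is a groupoid morphism $\omega\colon\pi_1(Q)\to G$, that is, a label in $G$ on each arrow, multiplied along walks. The closed walks of weight $1$ form a homotopy $\ker\omega$. Suppose $H=\ker\omega$. Three facts follow.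

* A $2$-cycle $\alpha\beta$ lies in $H$ if and only if $\omega(\alpha)\omega(\beta)=1$.
* Weights are transported through mutation. Indeed $\widetilde H=\varphi^{-1}(\ker\omega)=\ker(\omega\varphi)$, where $\omega\varphi(a^*)=\omega(a)^{-1}$ and $\omega\varphi([ab])=\omega(a)\omega(b)$, and $H^\dagger$ is the kernel of the restriction of $\omega\varphi$ to $\pi_1(Q^\dagger)$.
* *Regauging.* For $\lambda_v\in G$, replacing $\omega(w)$ by $\lambda_u\omega(w)\lambda_v^{-1}$ for all $w\colon u\to v$ does not change $\ker\omega$, because weights of closed walks are only conjugated.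

*Example.* For the homotopy of Theorem A, let $G=\langle g\rangle$ be cyclic of order $m$ (infinite if $m=0$), and put $\omega(a)=\omega(c)=1$, $\omega(a')=\omega(c')=g^{-1}$. A closed walk with signed count $N$ of $a',c'$ has weight $g^{-N}$, so $H=\ker\omega$, and $H$ is a homotopy. The $2$-cycles $aa'$ and $cc'$ have weight $g^{-1}\ne1$, so $H$ is reduced. The walk $acc'a'$ has weight $g^{-2}\neq1$, since $m\ne 1,2$.

**Notation.** For $s\ne t$ in $G$ write $b_{ij}=s-t$ (a formal difference) if there is exactly one arrow $i\to j$, of weight $s$, and exactly one arrow $j\to i$, of weight $t^{-1}$. Then $b_{ji}=t^{-1}-s^{-1}$, and the $2$-cycle has weight $st^{-1}\neq1$, so it is not in $H$. Write $b_{ij}=0$ if there are no arrows between $i$ and $j$. Regauging replaces $b_{ij}$ by $\lambda_ib_{ij}\lambda_j^{-1}$. In the example above, $b_{12}=b_{23}=1-g$ and $b_{13}=0$.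

**Mutation rules at $k$.** Assume all $b_{ij}$ are of this form.

**(R0)** $b_{ik}=s-t$ becomes $t-s$. Indeed, $i\to k$ of weight $s$ becomes $k\to i$ of weight $s^{-1}$, and $k\to i$ of weight $t^{-1}$ becomes $i\to k$ of weight $t$. If $b_{ik}=0$ or $b_{kj}=0$, then $b_{ij}$ is unchanged for $i,j\neq k$.

Now let $i\neq j$ with $b_{ik}=s-t$ and $b_{kj}=s'-t'$. Then there are exactly two new arrows between $i$ and $j$: through $i\to k\to j$, an arrow $i\to j$ of weight $ss'$, and through $j\to k\to i$, an arrow $j\to i$ of weight $t'^{-1}t^{-1}=(tt')^{-1}$.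

**(R1)** If $b_{ij}=0$: when $ss'\ne tt'$, the result is $b_{ij}=ss'-tt'$. When $ss'=tt'$, the two new arrows form a $2$-cycle of weight $1$ and are removed, so $b_{ij}=0$.

**(R2)** If $b_{ij}=tt'-ss'$ with $ss'\neq tt'$: the old arrows are $i\to j$ of weight $tt'$ and $j\to i$ of weight $(ss')^{-1}$. The $2$-cycles in $\widetilde H$ that contain a new arrow are exactly (new $i\to j$, old $j\to i$) and (new $j\to i$, old $i\to j$), since new with new has weight $ss'(tt')^{-1}\ne1$. They are disjoint, so both are removed, and $b_{ij}=0$.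

In all these cases the family in step 3 is forced. The remaining case, $b_{ij}$ a difference other than $tt'-ss'$, will not occur on $Q_0$.

Put $c_{ij}=1$ if $b_{ij}$ is a difference and $c_{ij}=0$ if $b_{ij}=0$. Then $p_{ij}=p_{ji}=c_{ij}$, and (1) becomes
$$x_kx_k'=F(y_k)\prod_{i\ne k}x_i^{c_{ik}},\qquad F(q):=\frac{q+1}{q\oplus1},\qquad y_k'=y_k^{-1},\qquad y_j'=y_jy_k^{c_{kj}}. \tag{2}$$
Multiplying numerator and denominator by $q$ shows $F(q^{-1})=F(q)$.

**Lemma 5.1.** Under (R0)–(R2) and (2), mutating twice at the same vertex restores all $b_{ij}$, $\mathbf x$ and $\mathbf y$.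

*Proof.* After one mutation, $b_{ik}=t-s$ and $b_{kj}=t'-s'$, so in the second mutation the products $ss'$ and $tt'$ are interchanged. If $b_{ij}$ went from $0$ to $ss'-tt'$, then (R2) applies and gives $0$. If it went from $tt'-ss'$ to $0$, then (R1) gives $tt'-ss'$. If $ss'=tt'$, it stays $0$. Also $b_{ik}$ returns to $s-t$. The $c_{ik}$ are the same both times and $F(y_k^{-1})=F(y_k)$, so $x_k$ returns. Finally $y_j\mapsto y_jy_k^{c_{kj}}\mapsto y_jy_k^{c_{kj}}y_k^{-c_{kj}}=y_j$. $\square$

## 6. Chains and triangles

Now let $H$ be any reduced homotopy on $Q_0$ and $G=\pi_1(Q_0,2)/H_2$, which is a group because $H_2$ is normal. The aim is to list all states that mutation can reach.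

**Step 1: every $H$ comes from a weight.** Choose walks $\gamma_v$ from $2$ to $v$, with $\gamma_2$ trivial. For $w\colon u\to v$ let $\omega(w)$ be the class of $\gamma_uw\gamma_v^{-1}$ in $G$. This is a groupoid morphism. A closed walk $w$ at $u$ has weight $1$ if and only if $\gamma_uw\gamma_u^{-1}\in H_2$, that is, $w\in H_u$. So $H=\ker\omega$.

**Step 2: two kinds of states.** Let $(i,j,k)$ be an ordering of $\{1,2,3\}$ and $g,h\in G\setminus\{1\}$. The *chain* $C_{(i,j,k)}(g,h)$ with center $j$ and leaves $i,k$ is the state which, up to regauging, is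
$$b_{ij}=1-g,\qquad b_{jk}=1-h,\qquad b_{ik}=0 .$$
If $gh\ne1$, the *triangle* $\Delta_{(i,j,k)}(g,h)$ is the state which, up to regauging, is
$$b_{ij}=g-1,\qquad b_{jk}=h-1,\qquad b_{ik}=1-gh .$$
Regauging does not change $H$, so we may use any gauge to compute a mutation.

Any two differences $b_{ij}=s-t$, $b_{jk}=s'-t'$ with $b_{ik}=0$ form a chain: multiplying by $s^{-1}$ on the left (at $i$) gives $1-s^{-1}t$, and multiplying by $s'^{-1}$ on the right (at $k$) gives $1-t's'^{-1}$. Reading a chain backwards gives $C_{(i,j,k)}(g,h)=C_{(k,j,i)}(h,g)$: here $b_{kj}=h^{-1}-1$ and $b_{ji}=g^{-1}-1$, and multiplying by $h$ on the left, respectively by $g$ on the right, gives $1-h$ and $1-g$.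

The initial state is $C_{(1,2,3)}(g,h)$ for some $g,h$, because $H$ is reduced and so both $b_{12},b_{23}$ are differences. Moreover $G=\langle g,h\rangle$. Indeed, we regauge only at $1$ and $3$, so closed walks at $2$ keep their weights. In the gauge $b_{12}=1-g$, $b_{23}=1-h$ the $2$-cycles $a'a$ and $cc'$ have weights $g^{-1}$ and $h^{-1}$, and they generate $\pi_1(Q_0,2)$. For Theorem A the initial state is $C_{(1,2,3)}(g,g)$.

**Step 3: how the states move.** All choices below are forced, by (R0)–(R2).

(a) *Chain $C_{(i,j,k)}(g,h)$ at a leaf.* At $i$ only (R0) acts: $b_{ij}=g-1$, which regauges to $1-g^{-1}$. The result is $C_{(i,j,k)}(g^{-1},h)$. At $k$, likewise, it is $C_{(i,j,k)}(g,h^{-1})$.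

(b) *Chain $C_{(i,j,k)}(g,h)$ at the center $j$.* (R1) applies with $ss'=1$, $tt'=gh$. If $gh\ne1$, we get $\Delta_{(i,j,k)}(g,h)$. If $gh=1$, the *degenerate* case, the two new arrows cancel each other and $b_{ij}=g-1$, $b_{jk}=h-1$, $b_{ik}=0$, which is $C_{(i,j,k)}(g^{-1},h^{-1})$.

(c) *Triangle $\Delta_{(i,j,k)}(g,h)$.*

* At $j$: $ss'=gh$, $tt'=1$, and the old $b_{ik}=1-gh=tt'-ss'$. By (R2) the result is $C_{(i,j,k)}(g,h)$.
* At $i$: $b_{ji}=1-g^{-1}$ and $b_{ik}=1-gh$, so $ss'=1$, $tt'=g^{-1}gh=h$, and the old $b_{jk}=h-1=tt'-ss'$. By (R2) $b_{jk}=0$. Now $b_{ji}=g^{-1}-1$, which regauges (on the left by $g$) to $1-g$, and $b_{ik}=gh-1$, which regauges (on the right by $(gh)^{-1}$) to $1-(gh)^{-1}$. The result is $C_{(j,i,k)}(g,(gh)^{-1})$.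
* At $k$: $b_{ik}=1-gh$ and $b_{kj}=1-h^{-1}$, so $ss'=1$, $tt'=ghh^{-1}=g$, and the old $b_{ij}=g-1=tt'-ss'$. By (R2) $b_{ij}=0$. Now $b_{ik}=gh-1$ regauges to $1-(gh)^{-1}$ and $b_{kj}=h^{-1}-1$ regauges to $1-h$. The result is $C_{(i,k,j)}((gh)^{-1},h)$.

So every reachable state is a chain or a triangle, and the pair $(g,h)$ of every state still generates $G$.

**Proof of Theorem C, Laurent half.** If $|G|=2$, every closed walk $w$ has $\omega(w)^2=1$, so $H$ contains all squares of closed walks and Theorem 2.3 applies.

Let $G$ be non-cyclic. Then $gh=1$ never happens, since a pair $(g,g^{-1})$ would generate a cyclic group. So the matrices $(c_{ij})$ evolve by three rules: a chain at a leaf stays a chain with the same center; a chain at its center becomes a triangle; a triangle at $i$ becomes a chain with center $i$. These rules do not mention $G$. They also govern the pattern of $(Q_0,H^{\rm sq})$, whose group $(\mathbb Z/2)^2$ is not cyclic. By (2), every cluster pattern from $(Q_0,H)$ has the same $\mathbf x_t,\mathbf y_t$ as a pattern from $(Q_0,H^{\rm sq})$,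 and Theorem 2.3 applies. $\blacksquare$

This also shows exactly where the comparison stops for the other groups. If $G$ is cyclic of order at least $3$, a chain with $gh=1$ may occur. Mutating it at its center gives a chain for $H$ but a triangle for $H^{\rm sq}$, and from there on the exchange relations differ.

Divergence alone is not failure. Take Theorem A's homotopy with $\mathbb P=\{1\}$ and cross a degenerate chain as early as possible: mutate $C_{(1,2,3)}(g,g)$ at $1$, reaching the degenerate $C_{(1,2,3)}(g^{-1},g)$, then at $2$, then at $1$. This gives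
$$x_1'=\frac{2x_2}{x_1},\qquad x_2'=\frac{2x_1'x_3}{x_2}=\frac{4x_3}{x_1},\qquad x_1''=\frac{2x_2'}{x_1'}=\frac{4x_3}{x_2},$$
with integer coefficients throughout. We need to know *where* to cross.

## 7. Exponents of two and three signs

The idea is to take $\mathbb P=\{1\}$, find a closed formula for the powers of $2$ as long as no degenerate center is mutated, and read off where a degenerate mutation does harm.

For $\mathbb P=\{1\}$, (2) reads $x_kx_k'=2\prod_i x_i^{c_{ik}}$. So every cluster variable is $2^{a}$ times a Laurent monomial with coefficient $1$, and the exponents evolve by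
$$a_k'=1-a_k+\sum_i c_{ik}a_i,\qquad \mathbf a=(0,0,0)\text{ at }t_0. \tag{3}$$
In a chain with center $i$, mutating at leaf $j$ is $a_j\mapsto1+a_i-a_j$, an involution. So, with the center value fixed, each leaf exponent has two possible values, independently of the other leaf. If the initial chain has reached leaf exponents $(\alpha,\beta)$ with $\alpha,\beta\in\{0,1\}$ at the vertices $1,3$ and is mutated at $2$ (non-degenerately) and then at $1$, the exponents become $a_2=1+\alpha+\beta$ and $a_1=1-\alpha+(1+\alpha+\beta)+\beta=2+2\beta$. So the exponent at center $1$ also takes only two values. This suggests recording a state by three signs.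

Let $w=(w_1,w_2,w_3)=(1,3,1)$ and $\sigma\in\{\pm1\}^3$. For $\{i,j,k\}=\{1,2,3\}$ put
$$f_i(\sigma)=3-w_i\sigma_i,\qquad e_k(\sigma)=2-\tfrac12\,(w_i\sigma_i+w_j\sigma_j).$$
Note that $e_k$ does not depend on $\sigma_k$. The possible values are
$$f_2\in\{0,6\},\qquad f_1,f_3\in\{2,4\},\qquad e_2\in\{1,2,3\},\qquad e_1,e_3\in\{0,1,3,4\}.$$

**Lemma 7.1.** As long as no degenerate center mutation is performed, each state carries a $\sigma$ such that

* a chain with center $i$ and leaves $j,k$ has $a_i=f_i(\sigma)$, $a_j=e_j(\sigma)$, $a_k=e_k(\sigma)$;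
* a triangle has $a_i=e_i(\sigma)$ for all $i$.

Initially $\sigma=(1,1,1)$. A mutation at leaf $j$ of a chain with center $i$ and leaves $j,k$ flips $\sigma_k$, the sign of the *other* leaf, and nothing else. All other non-degenerate mutations keep $\sigma$.

*Proof.* Initially the center is $2$ and $\sigma=(1,1,1)$, and indeed $f_2=3-3=0$, $e_1=2-\frac12(3+1)=0$, $e_3=2-\frac12(1+3)=0$.

*Leaf $j$.* By (3), the new exponent is $1+f_i(\sigma)-e_j(\sigma)$. Let $\sigma'$ be $\sigma$ with $\sigma_k$ flipped. In $e_j(\sigma)+e_j(\sigma')$ the terms with $\sigma_k$ cancel, so the sum is $4-w_i\sigma_i=1+f_i(\sigma)$. Hence the new exponent is $e_j(\sigma')$. The exponents $f_i$ and $e_k$ do not involve $\sigma_k$, so they need no change.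

*Center $i$ to triangle, and triangle at $i$ to chain with center $i$.* By (3), the old and new exponents at $i$ sum to $1+e_j+e_k$, and the exponents at $j,k$ are $e_j,e_k$ before and after. So we need $f_i+e_i=1+e_j+e_k$. Both sides equal
$$5-w_i\sigma_i-\tfrac12(w_j\sigma_j+w_k\sigma_k). \qquad\square$$

In particular no exponent is negative before the first degenerate center mutation. Now cross one.

**Lemma 7.2.** Suppose a chain with center $i$ and sign vector $\sigma$ as in Lemma 7.1 is degenerate. Mutate it at $i$ and then at a leaf $j$. The new exponent at $j$ is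
$$a_j'=1+\tfrac12\,(w_i\sigma_i-w_j\sigma_j). \tag{4}$$
It equals $-1$ in the following two cases:

* (I) $i=2$, $\sigma_2=-1$, $j\in\{1,3\}$, $\sigma_j=1$;
* (II) $i\in\{1,3\}$, $\sigma_i=-1$, $j=2$, $\sigma_2=1$.

*Proof.* Let $k$ be the other leaf. By (3) and the identity just proved, the center exponent becomes $1-f_i+e_j+e_k=e_i(\sigma)$. But the state is still a chain with center $i$, so the only neighbor of $j$ is $i$, and $a_j'=1-e_j(\sigma)+e_i(\sigma)$. Inserting $-e_j=-2+\frac12(w_i\sigma_i+w_k\sigma_k)$ and $e_i=2-\frac12(w_j\sigma_j+w_k\sigma_k)$ gives (4). In both cases $\{w_i,w_j\}=\{1,3\}$, $\sigma_i=-1$, $\sigma_j=1$, and (4) is $1-\frac12(1+3)=-1$. $\square$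

In the early crossing of Section 6 we had $i=2$, $j=1$, $\sigma_2=\sigma_1=1$, and (4) gives $1+\frac12(3-1)=2$, in agreement with $4x_3/x_2$. The exponent at the center was too small. We should cross where $a_2=f_2=6$.

## 8. Nine mutations

**Finding the path.** Start from Theorem A's chain $C_{(1,2,3)}(g,g)$ with $\sigma=(1,1,1)$ and aim for case (I) with $j=1$: center $2$, degenerate, $\sigma_2=-1$, $\sigma_1=1$. By Lemma 7.1, $\sigma_2$ changes only when $2$ is a leaf and the other leaf is mutated. So move the center to $1$: mutating at $2$ and at $1$ gives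
$$\Delta_{(1,2,3)}(g,g),\qquad C_{(2,1,3)}(g,g^{-2}).$$
Mutating at leaf $3$ flips $\sigma_2$. On its own it would lead to the pair $(g,g^2)$, which is degenerate when $m=3$. So mutate at both leaves $2$ and $3$. The state is $C_{(2,1,3)}(g^{-1},g^2)$ with $\sigma=(1,-1,-1)$, and it is non-degenerate as $g\neq1$. Move the center back, mutating at $1$ and at $2$:
$$\Delta_{(2,1,3)}(g^{-1},g^2),\qquad C_{(1,2,3)}(g^{-1},g^{-1}).$$
Leaf $1$ then gives the degenerate chain $C_{(1,2,3)}(g,g^{-1})$ with $\sigma=(1,-1,1)$. Cross at $2$ and mutate at $1$. The word is $2,1,2,3,1,2,1,2,1$, and with $\mathbb P=\{1\}$ the exponents $(a_1,a_2,a_3)$ are, by (3),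
$$(0,0,0),(0,1,0),(2,1,0),(2,2,0),(2,2,3),(4,2,3),(4,6,3),(3,6,3),(3,1,3),(-1,1,3).$$
This is the failure for trivial coefficients. For general $\mathbb P$ and $\mathbf y$ we run the same path and keep all the factors.

**Proof of Theorem A.** That $H=\ker\omega$ is a reduced homotopy was shown in the example of Section 5. Recall $g\ne1$ and $g^2\neq1$.

**Step 1: the seeds.** The purpose is to compute $b$ and $\mathbf y$ along the path, without any regauging. Here $k$ is the vertex mutated next.

| seed | $b_{12}$ | $b_{23}$ | $b_{13}$ | $\mathbf y$ | $k$ |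
|---|---|---|---|---|---|
| $t_0$ | $1-g$ | $1-g$ | $0$ | $(y_1,\ y_2,\ y_3)$ | 2 |
| $t_1$ | $g-1$ | $g-1$ | $1-g^2$ | $(y_1y_2,\ y_2^{-1},\ y_2y_3)$ | 1 |
| $t_2$ | $1-g$ | $0$ | $g^2-1$ | $((y_1y_2)^{-1},\ y_1,\ y_1y_2^2y_3)$ | 2 |
| $t_3$ | $g-1$ | $0$ | $g^2-1$ | $(y_2^{-1},\ y_1^{-1},\ y_1y_2^2y_3)$ | 3 |
| $t_4$ | $g-1$ | $0$ | $1-g^2$ | $(y_1y_2y_3,\ y_1^{-1},\ (y_1y_2^2y_3)^{-1})$ | 1 |
| $t_5$ | $1-g$ | $1-g$ | $g^2-1$ | $((y_1y_2y_3)^{-1},\ y_2y_3,\ y_2^{-1})$ | 2 |
| $t_6$ | $g-1$ | $g-1$ | $0$ | $(y_1^{-1},\ (y_2y_3)^{-1},\ y_3)$ | 1 |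
| $t_7$ | $1-g$ | $g-1$ | $0$ | $(y_1,\ (y_1y_2y_3)^{-1},\ y_3)$ | 2 |
| $t_8$ | $g-1$ | $1-g$ | $0$ | $((y_2y_3)^{-1},\ y_1y_2y_3,\ (y_1y_2)^{-1})$ | 1 |

At each step the differences at $k$ are reversed by (R0). The entry opposite to $k$ changes as follows.

* $t_0\to t_1$, at $2$: $ss'=1$, $tt'=g^2\neq1$, old $b_{13}=0$. (R1) gives $b_{13}=1-g^2$.
* $t_1\to t_2$, at $1$: $b_{21}=1-g^{-1}$ and $b_{13}=1-g^2$, so $ss'=1$, $tt'=g$. The old $b_{23}=g-1=tt'-ss'$, so (R2) gives $b_{23}=0$.
* $t_2\to t_3$, at $2$, and $t_3\to t_4$, at $3$: only (R0), since $b_{23}=0$.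
* $t_4\to t_5$, at $1$: $b_{21}=1-g^{-1}$, $b_{13}=1-g^2$, old $b_{23}=0$. (R1) gives $b_{23}=1-g$.
* $t_5\to t_6$, at $2$: $ss'=1$, $tt'=g^2$. The old $b_{13}=g^2-1=tt'-ss'$, so (R2) gives $b_{13}=0$.
* $t_6\to t_7$, at $1$: only (R0), since $b_{13}=0$.
* $t_7\to t_8$, at $2$: $b_{12}=1-g$ and $b_{23}=g-1$, so $ss'=1\cdot g$ and $tt'=g\cdot1$ are equal. (R1) gives $b_{13}=0$. This is the degenerate crossing.

The $\mathbf y$-column follows from (2): the $k$-th entry is inverted, and the $j$-th entry is multiplied by the old $y_k$ exactly when $b_{kj}\neq0$. For example, at $t_1\to t_2$ the old $y$-entry at $1$ is $y_1y_2$. It multiplies $y_2^{-1}$ to $y_1$ and $y_2y_3$ to $y_1y_2^2y_3$. At $t_7\to t_8$ the entry $(y_1y_2y_3)^{-1}$ multiplies $y_1$ to $(y_2y_3)^{-1}$ and $y_3$ to $(y_1y_2)^{-1}$.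

**Step 2: the factors.** Let $\varphi_r=F(y_k)$ be the factor at the $r$-th mutation. Reading the table and using $F(q^{-1})=F(q)$,
$$\begin{aligned}&\varphi_1=F(y_2),\quad \varphi_2=F(y_1y_2),\quad \varphi_3=\varphi_7=F(y_1),\\ &\varphi_4=F(y_1y_2^2y_3),\quad \varphi_5=\varphi_8=F(y_1y_2y_3),\quad \varphi_6=\varphi_9=F(y_2y_3).\end{aligned}$$

**Step 3: the variables.** Let $x_k^{(r)}$ be the variable produced at step $r$. By (2), with the neighbors of $k$ read from the table,
$$\begin{aligned}
x_2^{(1)}&=\varphi_1\,x_1x_3/x_2,\\
x_1^{(2)}&=\varphi_2\,x_2^{(1)}x_3/x_1=\varphi_1\varphi_2\,x_3^2/x_2,\\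
x_2^{(3)}&=\varphi_3\,x_1^{(2)}/x_2^{(1)}=\varphi_2\varphi_3\,x_3/x_1,\\
x_3^{(4)}&=\varphi_4\,x_1^{(2)}/x_3=\varphi_1\varphi_2\varphi_4\,x_3/x_2,\\
x_1^{(5)}&=\varphi_5\,x_2^{(3)}x_3^{(4)}/x_1^{(2)}=\varphi_2\varphi_3\varphi_4\varphi_5/x_1,\\
x_2^{(6)}&=\varphi_6\,x_1^{(5)}x_3^{(4)}/x_2^{(3)}=\varphi_1\varphi_2\varphi_4^2\varphi_5\varphi_6/x_2,\\
x_1^{(7)}&=\varphi_7\,x_2^{(6)}/x_1^{(5)}=\varphi_1\varphi_4\varphi_6\,x_1/x_2\qquad(\text{using }\varphi_7=\varphi_3),\\
x_2^{(8)}&=\varphi_8\,x_1^{(7)}x_3^{(4)}/x_2^{(6)}=\varphi_1\,x_1x_3/x_2\qquad(\text{using }\varphi_8=\varphi_5),\\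
x_1^{(9)}&=\varphi_9\,x_2^{(8)}/x_1^{(7)}=x_3/\varphi_4\qquad(\text{using }\varphi_9=\varphi_6).
\end{aligned}\tag{5}$$
With $D=y_1y_2^2y_3$ this is $x_1^{(9)}=x_3\,(D\oplus1)/(D+1)$. For $\mathbb P=\{1\}$ it is $x_3/2$.

**Step 4: this is not a Laurent polynomial.** Suppose $x_1^{(9)}=L\in\mathbb{ZP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}]$. Comparing coefficients of $x_3$ in $(D+1)L=(D\oplus1)x_3$ gives $u\in\mathbb{ZP}$ with $(D+1)u=D\oplus1$. Since $D\oplus1\in\mathbb P$ is a unit of $\mathbb{ZP}$, so is $D+1$. But the augmentation $\mathbb{ZP}\to\mathbb Z$, $p\mapsto1$, sends $D+1$ to $2$, which is not a unit of $\mathbb Z$. This is a contradiction.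

Let $D\ne1$ and suppose $L\in\mathbb{QP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}]$. As before we get $u\in\mathbb{QP}$ with $(D+1)u\in\mathbb P$, and $u\neq0$. The elements of $\mathbb P$ in $D$ and $u$ generate a finitely generated torsion-free abelian group, which is isomorphic to some $\mathbb Z^r$ and can be ordered lexicographically. The highest term of $(D+1)u$ is the product of the highest terms of $D+1$ and $u$, and the same holds for lowest terms. The highest and lowest terms of $D+1$ sit at different group elements because $D\ne1$. So $(D+1)u$ has at least two terms and is not an element of $\mathbb P$. This is a contradiction.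

**Step 5: the path is part of a pattern.** Consecutive labels in $2,1,2,3,1,2,1,2,1$ differ, so this is a path in $\mathbb T_3$ leading away from $t_0$, and it extends to a cluster pattern. $\blacksquare$

It is instructive to run the same word for $H^{\rm sq}$. Its first seven mutations are non-degenerate for $H$ as well, so up to $t_7$ the matrices $(c_{ij})$ agree. Hence $x_2^{(8)}$ and the $\mathbf y$ at $t_8$ agree too. But at $t_8$ the homotopy $H^{\rm sq}$ has a triangle, and the ninth relation has the additional factor $x_3^{(4)}$ on its right side. The ninth variable becomes $\frac{x_3}{\varphi_4}\cdot\varphi_1\varphi_2\varphi_4\frac{x_3}{x_2}=\varphi_1\varphi_2x_3^2/x_2=x_1^{(2)}$. The extra arrows between $1$ and $3$ bring in exactly the missing $\varphi_4$.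

## 9. A fourth vertex: denominator $x_4^2+1$

**Proof of Theorem B(ii).** The aim is to make the factor $\varphi_4$ a non-monomial polynomial in a variable that is never mutated. If one puts $y_1=y_3=1$ and $y_2=x_4$ in the arguments of $F$ in Step 2 above, the numerators $q+1$ are $1+x_4$, $2$ and, for $\varphi_4$, $1+x_4^2$. This suggests an extra vertex $4$ with one arrow $4\to2$. The arrows at $4$ also carry weights and may cancel, so the path has to be checked.

Write $G=\mathbb Z/m$ ($m\ge3$ or $m=0$) additively, with additive weight $e$ corresponding to $g^{-e}$. Take $Q_0$ with a vertex $4$ and one arrow $4\to2$, weights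
$$1\to2:0,\quad 2\to1:1,\quad 2\to3:0,\quad 3\to2:1,\quad 4\to2:0,$$
and $H=\ker\omega$. It is reduced, since the only $2$-cycles are those of $Q_0$ and have weight $1\neq0$. Take $\mathbb P=\{1\}$, so that (1) reads $x_kx_k'=\prod_ix_i^{p_{ik}}+\prod_jx_j^{p_{kj}}$. Mutate at $2,1,2,3,1,2,1,2,1$.

Vertex $4$ is never mutated. New arrows between two of the vertices $1,2,3$ come from paths through a vertex of $\{1,2,3\}$, and the cancellations between them involve no arrow at $4$. So the arrows among $1,2,3$ are those of the table in Section 8, where $b_{ij}=g^p-g^q$ now reads $i\to j:-p$, $j\to i:q$. The seeds are as follows; a mutated arrow changes direction and sign of weight, and a composed arrow has the sum of the weights.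

| seed | arrows among 1,2,3 | arrows at 4 | next exchange relation |
|---|---|---|---|
| $t_0$ | 1→2:0, 2→1:1, 2→3:0, 3→2:1 | 4→2:0 | $x_2x_2'=x_1x_3(x_4+1)$ |
| $t_1$ | 1→2:−1, 2→1:0, 2→3:−1, 3→2:0, 1→3:0, 3→1:2 | 2→4:0, 4→1:1, 4→3:0 | $x_1x_1'=x_2x_3(x_4+1)$ |
| $t_2$ | 1→2:0, 2→1:1, 3→1:0, 1→3:−2 | 1→4:−1, 4→3:0, 4→3:1 | $x_2x_2'=2x_1$ |
| $t_3$ | 1→2:−1, 2→1:0, 3→1:0, 1→3:−2 | 1→4:−1, 4→3:0, 4→3:1 | $x_3x_3'=x_1(x_4^2+1)$ |
| $t_4$ | 1→2:−1, 2→1:0, 1→3:0, 3→1:2 | 4→1:0, 3→4:0, 3→4:−1 | $x_1x_1'=x_2x_3(x_4+1)$ |
| $t_5$ | 1→2:0, 2→1:1, 3→1:0, 1→3:−2, 2→3:0, 3→2:1 | 1→4:0, 4→2:−1, 3→4:−1 | $x_2x_2'=x_1x_3(x_4+1)$ |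
| $t_6$ | 1→2:−1, 2→1:0, 3→2:0, 2→3:−1 | 2→4:1, 4→3:−1, 3→4:−1 | $x_1x_1'=2x_2$ |
| $t_7$ | 1→2:0, 2→1:1, 3→2:0, 2→3:−1 | 2→4:1, 4→3:−1, 3→4:−1 | $x_2x_2'=x_1x_3(1+x_4)$ |
| $t_8$ | 1→2:−1, 2→1:0, 2→3:0, 3→2:1 | 4→2:−1, 1→4:1, 3→4:−1 | $x_1x_1'=x_2(1+x_4)$ |

The arrows at $4$ change as follows.

* $t_0\to t_1$, at $2$: $4\to2:0$ becomes $2\to4:0$. New: $4\to2\to1$ of weight $0+1=1$ and $4\to2\to3$ of weight $0$. There are no arrows $1\to4$ or $3\to4$, so both stay.
* $t_1\to t_2$, at $1$: $4\to1:1$ becomes $1\to4:-1$. New: $4\to1\to2$ of weight $1-1=0$, which cancels with $2\to4:0$, and $4\to1\to3$ of weight $1+0=1$, which stays, as there is no arrow $3\to4$. The old $4\to3:0$ stays too.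
* $t_2\to t_3$, at $2$: vertex $2$ has only the neighbor $1$, so there are no new arrows.
* $t_3\to t_4$, at $3$: $4\to3:0$ and $4\to3:1$ become $3\to4:0$ and $3\to4:-1$. New: $4\to3\to1$ of weights $0$ and $1$, through $3\to1:0$. Against the only arrow $1\to4:-1$, the second cancels ($1-1=0$) and the first does not ($0-1\ne0$). So $4\to1:0$ is left.
* $t_4\to t_5$, at $1$: $4\to1:0$ becomes $1\to4:0$. New: $4\to1\to2$ of weight $-1$, which stays, as there is no arrow $2\to4$, and $4\to1\to3$ of weight $0$, which cancels with $3\to4:0$ and could not cancel with $3\to4:-1$. So $3\to4:-1$ is left.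
* $t_5\to t_6$, at $2$: $4\to2:-1$ becomes $2\to4:1$. New: $4\to2\to1$ of weight $-1+1=0$, which cancels with $1\to4:0$, and $4\to2\to3$ of weight $-1+0=-1$, which does not cancel with $3\to4:-1$, as $-2\ne0$ in $G$.
* $t_6\to t_7$, at $1$: vertex $1$ has only the neighbor $2$, so there are no new arrows.
* $t_7\to t_8$, at $2$: $2\to4:1$ becomes $4\to2:-1$. New: $1\to2\to4$ of weight $0+1=1$, which stays, as there is no arrow $4\to1$, and $3\to2\to4$ of weight $0+1=1$, which cancels with $4\to3:-1$. The old $3\to4:-1$ stays.

All cancellations are forced. The exchange relations are read off by listing incoming and outgoing arrows. For instance, at $t_3$ the arrows into $3$ come from $1,4,4$ and the one arrow out goes to $1$, so $x_3x_3'=x_1x_4^2+x_1$.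

Each relation has the form (factor) times the same monomial in $x_1,x_2,x_3$ as in (5), with
$$\varphi_1=\varphi_2=\varphi_5=\varphi_6=\varphi_8=\varphi_9=1+x_4,\qquad\varphi_3=\varphi_7=2,\qquad\varphi_4=1+x_4^2 .$$
The computation (5) used only $\varphi_7=\varphi_3$, $\varphi_8=\varphi_5$, $\varphi_9=\varphi_6$, which hold here. So $x_1^{(9)}=x_3/(1+x_4^2)$. The units of $\mathbb Q[x_1^{\pm1},\dots,x_4^{\pm1}]$ are the non-zero scalar multiples of Laurent monomials, and $1+x_4^2$ is not one of them. So this variable is not in $\mathbb Q[x_1^{\pm1},\dots,x_4^{\pm1}]$. $\blacksquare$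

## 10. All cyclic groups of order at least three

It remains to prove the second half of Theorem C. Let $G$ be cyclic with $3\le|G|\le\infty$. The initial chain now has an arbitrary generating pair, so we must first steer it to a pair like the one in Section 8.

**Step 1: trivial coefficients suffice.** *Claim: if some sequence of mutations, with $\mathbb P=\{1\}$, leads to an exponent $-1$ in (3), then for every $\mathbb P$ and every $\mathbf y$ some cluster pattern violates the Laurent phenomenon.*

The sequence is a walk in $\mathbb T_3$ and may repeat a label immediately. By Lemma 5.1, a repeated mutation restores the $b_{ij}$ and $\mathbf x$, so such repetitions can be cancelled without changing the final seed. We obtain a path leading away from $t_0$ whose last seed contains a variable of exponent $-1$. It extends to a cluster pattern, for any $\mathbb P$ and $\mathbf y$, with the same numbers $c_{ij}$, since these do not depend on coefficients.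

Suppose all cluster variables on the path were in $\mathbb{ZP}[\mathbf x^{\pm1}]$. The ring map $\theta\colon\mathbb{ZP}[\mathbf x^{\pm1}]\to\mathbb Z[\mathbf x^{\pm1}]$, $p\mapsto1$ for $p\in\mathbb P$, applied to
$$(y_k\oplus1)\,x_kx_k'=(y_k+1)\prod_i x_i^{c_{ik}},$$
gives $\theta(x_k)\theta(x_k')=2\prod_i\theta(x_i)^{c_{ik}}$. By induction along the path, starting from the initial variables, the images are the cluster variables for trivial coefficients. These are non-zero, so each relation determines $\theta(x_k')$. One of the images is then $2^{-1}$ times a Laurent monomial, which is not in $\mathbb Z[\mathbf x^{\pm1}]$. This is a contradiction, and the claim follows.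

From now on $\mathbb P=\{1\}$, and we write $G$ additively. A chain with pair $(p,q)$ is degenerate when $p+q=0$. A leaf mutation changes the sign of one entry.

**Step 2: reaching a chain with pair $(\pm r,\pm r)$ by non-degenerate mutations.** Here the Euclidean algorithm does the steering. Let the initial pair be $(p,q)$, with $p,q\ne0$ generating $G$.

First, there is a primitive vector $(s,t)\in\mathbb Z^2$, that is, with $\gcd(s,t)=1$, such that $sp+tq=0$. Let $K$ be the kernel of the surjection $\mathbb Z^2\to G$, $(s,t)\mapsto sp+tq$. If $G$ is infinite, $K$ has rank $1$ and $\mathbb Z^2/K$ is torsion-free, so a generator of $K$ is primitive. If $|G|=m$, Smith normal form gives a basis $u,v$ of $\mathbb Z^2$ with $K=\langle d_1u,d_2v\rangle$ and $d_1\mid d_2$. As $\mathbb Z^2/K\cong\mathbb Z/d_1\times\mathbb Z/d_2$ is cyclic of order $m$, we have $d_1=1$, $d_2=m$, and $u\in K$ is primitive.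

Both $s$ and $t$ are non-zero: if $s=0$, then $t=\pm1$ and $q=0$; if $t=0$, then $p=0$. By leaf mutations, which change signs of $p$ and $q$, we may assume $s,t>0$.

Now induct on $s+t$, for chains $C_{(i,j,k)}(p,q)$ with $p,q\ne0$ and coprime $s,t>0$ such that $sp+tq=0$. If $p+q=0$, the pair is $(r,-r)$ with $r=p$, and we are done. Otherwise $s\neq t$, because $s=t$ forces $s=t=1$ and $p+q=0$. The center mutation is non-degenerate and leads to $\Delta_{(i,j,k)}(p,q)$.

* If $s>t$, mutate the triangle at $i$. By (c) we get a chain with pair $(p,-(p+q))$, and a leaf mutation makes the pair $(p,p+q)$. Here $(s-t)p+t(p+q)=0$.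
* If $t>s$, mutate the triangle at $k$. By (c) we get a chain with pair $(-(p+q),q)$, and a leaf mutation makes the pair $(p+q,q)$. Here $s(p+q)+(t-s)q=0$.

In both cases the entries are non-zero, and the coefficients are positive and coprime with a smaller sum. So the induction ends at a chain with pair $(\pm r,\pm r)$. Its entries generate $G$, hence $r$ generates $G$, and $2r\ne0$ because $|G|\ge3$.

**Step 3: making the center sign $-1$.** No degenerate center has been mutated, so Lemma 7.1 applies. Let the chain have center $i$, leaves $j,k$ and signs $\sigma$. If $\sigma_i=-1$, there is nothing to do. Let $\sigma_i=1$. If the entries are opposite, make them equal by one leaf mutation, which flips a leaf sign but not $\sigma_i$. The state is now $C_{(j,i,k)}(r',r')$ with $r'=\pm r$; rename $r'$ as $r$. Mutate as follows.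

1. At $i$: $\Delta_{(j,i,k)}(r,r)$, non-degenerate since $2r\neq0$.
2. At $j$: by (c), $C_{(i,j,k)}(r,-2r)$.
3. At the leaves $i$ and $k$: $C_{(i,j,k)}(-r,2r)$. These flip $\sigma_k$ and $\sigma_i$, respectively.
4. At $j$: $\Delta_{(i,j,k)}(-r,2r)$, non-degenerate since $r\ne0$.
5. At $i$: by (c), $C_{(j,i,k)}(-r,-r)$.

We are back at center $i$, with pair $(-r,-r)$ and $\sigma_i=-1$.

**Step 4: crossing.** Keep the center $i$ and $\sigma_i=-1$, and use leaf mutations only. Each flips exactly one of $\sigma_j,\sigma_k$ and changes the sign of exactly one entry of $(\pm r,\pm r)$. As $2r\ne0$, the chain is degenerate if and only if the two entries have opposite signs, so each leaf mutation toggles between degenerate and non-degenerate. It also toggles the product $\sigma_j\sigma_k$. Hence there is a sign $\varepsilon$ such that the chain is degenerate if and only if $\sigma_j\sigma_k=\varepsilon$, and all four values of $(\sigma_j,\sigma_k)$ can be reached.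

* If $i=2$, move to $\sigma_1=1$, $\sigma_3=\varepsilon$. The chain is degenerate. Mutate at the center $2$, then at leaf $1$. By case (I) of Lemma 7.2, the new exponent is $-1$.
* If $i\in\{1,3\}$, move to $\sigma_2=1$ with the other leaf sign equal to $\varepsilon$. The chain is degenerate. Mutate at the center $i$, then at leaf $2$. By case (II) of Lemma 7.2, the new exponent is $-1$.

By Step 1, the Laurent phenomenon fails for every $\mathbb P$ and every $\mathbf y$. Together with the Laurent half in Section 6, this proves Theorem C. $\blacksquare$
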